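# Transversal Hamilton cycles in oriented graphs: a parity obstruction at $\frac{3n-4}{8}$ and the constant $\frac38$

## Equal members and a blown-up four-cycle

Digraphs here have no loops. An **oriented graph** is a digraph with no cycle of length two: between two vertices there is at most one edge. The **minimum semi-degree** of a digraph $\Gamma$ on $V$ is
$$\delta^0(\Gamma)=\min_{v\in V}\min\{d^+_\Gamma(v),d^-_\Gamma(v)\}.$$
In an oriented graph on $n$ vertices $d^+(v)+d^-(v)\le n-1$, so $\delta^0\le\frac{n-1}2$.

**Definition (transversal).** Let $\mathcal D=\{D_1,\dots,D_m\}$ be an indexed family of digraphs on one vertex set $V$ (repetitions are allowed). An $m$-edge digraph $H$ with vertices in $V$ is *transversal* in $\mathcal D$ if there is a bijection $\varphi:E(H)\to[m]$ with $e\in E(D_{\varphi(e)})$ for all $e\in E(H)$. We write $\delta^0(\mathcal D)=\min_i\delta^0(D_i)$.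

Think of $i\in[m]$ as a *color*; an edge may wear color $i$ if it lies in $D_i$, and every color must be worn exactly once. For example, on $V=\{1,2,3\}$ with $D_1=\{12,23\}$, $D_2=\{23,31\}$, $D_3=\{31\}$, the triangle $1\to2\to3\to1$ is transversal via $12\mapsto1$, $23\mapsto2$, $31\mapsto3$. If $D_2$ is replaced by $\{31\}$, it is not: then colors $2$ and $3$ both fit only the edge $31$.

We want transversal directed Hamilton cycles, with $n$ colors on $n$ vertices. Start with the case in which the colors do not matter.

**Easy case.** Suppose $D_1=\dots=D_n=\Gamma$ for one oriented graph $\Gamma$ with $\delta^0(\Gamma)\ge\lceil\frac{3n-4}8\rceil$, and $n$ is sufficiently large. Then there is a transversal directed Hamilton cycle.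

*Proof.* Keevash, Kühn and Osthus proved that for all sufficiently large $n$ every $n$-vertex oriented graph with minimum semi-degree at least $\lceil\frac{3n-4}8\rceil$ contains a directed Hamilton cycle. It has $n$ edges, all in $\Gamma$, and any bijection to the colors works. $\square$

For the family that concerns us, we can do the easy case with bare hands. Let $n=4k$ with $k$ odd, let $V=A\sqcup B\sqcup C\sqcup D$ with all four parts of size $k$, and let $G$ consist of

* a regular tournament on $A$ and one on $C$ (on $\mathbb Z_k$, take $x\to x+s$ for $1\le s\le\frac{k-1}2$; this needs $k$ odd);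
* all edges $A\to B$, $B\to C$, $C\to D$, $D\to A$;
* with $B=\{b_i\}$, $D=\{d_i\}$, $i\in\mathbb Z_k$: the edge $b_id_j$ if $j-i\in\{0,\dots,\frac{k-1}2\}$, and the edge $d_jb_i$ otherwise.

This is an oriented graph. A vertex of $A$ or of $C$ has in- and outdegree $\frac{k-1}2+k$. A vertex of $B$ has indegree $k+\frac{k-1}2$ and outdegree $k+\frac{k+1}2$. A vertex of $D$ has outdegree $k+\frac{k-1}2$ and indegree $k+\frac{k+1}2$. Hence
$$\delta^0(G)=\frac{3k-1}2=\frac{3n-4}8,$$
an integer, and the bound in the theorem of Keevash, Kühn and Osthus is met with equality. A Hamilton cycle is visible: wind around $A\to B\to C\to D\to A$ for $k$ rounds with new vertices each time. If all $n$ members contain the four complete pieces $A\to B\to C\to D\to A$, this cycle is transversal, in any coloring.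

What changes in general, when the members may differ? The question, from Cheng, Li, Sun and Wang, "Transversal Hamilton cycles in digraph collections", arXiv:2501.00998 (2025), is the following.

**Question.** Is there an $n_0$ such that for every $n\ge n_0$, every collection $\mathcal D=\{D_1,\dots,D_n\}$ of oriented graphs on a common $n$-set with $\delta^0(\mathcal D)\ge\lceil\frac{3n-4}8\rceil$ contains a transversal directed Hamilton cycle?

There is a reason to expect yes. Ghouila-Houri proved that every $n$-vertex digraph with $\delta^0\ge n/2$ has a directed Hamilton cycle, and the transversal version holds with the same bound: for all sufficiently large $n$, every collection of $n$ digraphs on a common $n$-set, each with minimum semi-degree at least $n/2$, contains a transversal directed Hamilton cycle. For oriented graphs, however, the answer is no.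

**Theorem A.** Let $n=4k$, $k$ odd. There are isomorphic oriented graphs $G,G'$ on the same $n$-vertex set with $\delta^0(G)=\delta^0(G')=\frac{3n-4}8$ such that the collection of $n-1$ copies of $G$ and one copy of $G'$ has no transversal directed Hamilton cycle, and not even a transversal spanning subdigraph with all in- and outdegrees $1$.

Since these are all the $n\equiv4\pmod 8$, no $n_0$ as in the question exists. Changing a single member is enough.

## One foreign member on four vertices

Take $k=1$, $n=4$, so that the degree bound is $1$. Then $G$ has the edges $ab,bc,cd,da$ and $bd$. Let $G'$ be the image of $G$ when the names $a\leftrightarrow b$ and $c\leftrightarrow d$ are exchanged: its edges are $ba,ad,dc,cb$ and $ac$. The collection is $G,G,G,G'$.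

A transversal Hamilton cycle has three edges in $G$ and one in $G'$. Remove the one colored by $G'$: what remains is a Hamilton path of $G$. Can it use $bd$? If so, $c$ has no place: the only edge into $c$ is $bc$, but $b$ already leads to $d$; the only edge out of $c$ is $cd$, but $d$ is already entered from $b$. So the path is one of $abcd$, $bcda$, $cdab$, $dabc$, and the closing edge is $da$, $ab$, $bc$ or $cd$. None of these is in $G'$. So the case $n=4$ fails.

For larger $k$, let $G'=\pi(G)$, where $\pi$ is a permutation of $V$ exchanging $A$ with $B$ and $C$ with $D$. In $G'$ the four complete pieces run backward: $B\to A$, $A\to D$, $D\to C$, $C\to B$. Its remaining edges are inside $B$, inside $D$, and between $A$ and $C$.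

A sensible first attempt to prove that $n-1$ edges of $G$ and one edge of $G'$ never close up is to number the classes $A,B,C,D$ by $0,1,2,3\in\mathbb Z_4$ and add the displacements along the cycle, which must sum to $0$ modulo $4$. If only forward and backward steps are used, with exactly one backward, the sum is $(n-1)-1=n-2\equiv2\pmod4$, a contradiction. But $G$ also has steps of displacement $0$ (inside $A$ and $C$) and $2$ (between $B$ and $D$). With $n-3$ forward steps, two steps between $B$ and $D$ and one backward step, the sum is $(n-3)+4-1=n\equiv0\pmod4$. So displacement alone excludes nothing, and this is where the attempt stops. It ignores that each class must be visited exactly $k$ times. A count that uses the class sizes succeeds.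

## Counting the foreign pairs modulo two

Let now $V=A\sqcup B\sqcup C\sqcup D$ with arbitrary part sizes. The idea is to use two bipartitions of $V$, one for tails and one for heads:
$$X=A\cup D,\quad X^c=B\cup C,\qquad Y=A\cup B,\quad Y^c=C\cup D.$$

**Definition (types).** An ordered pair $xy$ with $x\ne y$ is an *S-pair* if it goes $X\to Y$ or $X^c\to Y^c$, that is, one of
$$A\to A,\ A\to B,\ D\to A,\ D\to B,\ B\to C,\ B\to D,\ C\to C,\ C\to D.$$
It is an *R-pair* if it goes $X\to Y^c$ or $X^c\to Y$, that is, one of
$$A\to C,\ A\to D,\ D\to C,\ D\to D,\ B\to A,\ B\to B,\ C\to A,\ C\to B.$$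
Every ordered pair is exactly one of the two. A digraph has *type S* (*type R*) if all its edges are S-pairs (R-pairs).

Going through the lists, every edge of $G$ is an S-pair, and every edge of $G'$ (the backward pieces, inside $B$, inside $D$, between $A$ and $C$) is an R-pair.

Write $e_F(S,T)$ for the number of edges $xy$ of $F$ with $x\in S$, $y\in T$.

**Lemma 1 (parity).** If $F$ is a spanning digraph on $V$ with all in- and outdegrees $1$, then the number of R-pairs in $E(F)$ is congruent to $|B|-|D|$ modulo $2$.

*Proof.* Let $p=e_F(X,Y^c)$ and $q=e_F(X^c,Y)$; the number of R-pairs is $p+q$. One edge leaves each vertex of $X$ and one edge enters each vertex of $Y$, so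
$$|X|=e_F(X,Y)+p,\qquad |Y|=e_F(X,Y)+q. \tag{1}$$
Hence $p-q=|X|-|Y|=|D|-|B|$, and $p+q\equiv p-q\pmod 2$. $\square$

*Proof of Theorem A.* Take $|A|=|B|=|C|=|D|=k$, with $G$ as above and $G'=\pi(G)$; they are isomorphic, so $\delta^0(G')=\delta^0(G)=\frac{3n-4}8$. Let $D_1=\dots=D_{n-1}=G$ and $D_n=G'$. A transversal spanning digraph $F$ with all in- and outdegrees $1$ would have $n-1$ edges in $G$, which are S-pairs, and exactly one edge in $G'$, which is an R-pair. So it would contain exactly one R-pair. By Lemma 1 the number of R-pairs is even, because $|B|=|D|$. This is a contradiction. $\square$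

## Which collections of the two types carry the obstruction

How special was this example? Among collections built from the two types, the degree condition forces everything.

**Theorem B.** Let $n\ge8$ and let $\mathcal D=\{D_1,\dots,D_n\}$ be oriented graphs on $V=A\sqcup B\sqcup C\sqcup D$, $|V|=n$, with $\delta^0(\mathcal D)\ge\lceil\frac{3n-4}8\rceil$. Suppose each $D_i$ has type S or type R, and both types occur. Then $n\equiv4\pmod8$ and $|A|=|B|=|C|=|D|=n/4$. Moreover $\mathcal D$ has a transversal directed Hamilton cycle if and only if the number $m$ of type-R members is even.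

*Proof.* Let $\delta=\delta^0(\mathcal D)>0$, let $a,b,c,d$ be the sizes of $A,B,C,D$, and let $s=\min(a,c)$, $t=\min(b,d)$.

**Step 1: two degree inequalities.** The aim is
$$\delta\le\Big\lfloor\frac{s-1}2\Big\rfloor+t\ \text{ if } s\ge1,\qquad \delta\le\Big\lfloor\frac{t-1}2\Big\rfloor+s\ \text{ if } t\ge1. \tag{2}$$
Take a type-S member and the part $P\in\{A,C\}$ of size $s\ge1$. At most $\binom s2$ edges lie inside $P$, so some vertex of $P$ has outdegree at most $\lfloor\frac{s-1}2\rfloor$ inside $P$, and some vertex has indegree at most that inside $P$. All other out-edges of $P$ go to one of $B,D$, and all other in-edges come from the other one: for $A$ they go to $B$ and come from $D$; for $C$ they go to $D$ and come from $B$. Use the out-version or the in-version according to which of $B,D$ has size $t$. This is the first inequality. For the second, take a type-R member and the part of size $t$ among $B,D$. Apart from edges inside the part, edges out of $B$ go to $A$ and edges into $B$ come from $C$; edges out of $D$ go to $C$ and edges into $D$ come from $A$. The same argument applies.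

**Step 2: $s,t\ge1$.** We exclude empty smallest parts, so that both inequalities in (2) are available. If $s=0$ and $t\ge1$, then (2) gives $\delta\le\frac{t-1}2\le\frac{n/2-1}2=\frac{2n-4}8<\frac{3n-4}8$, a contradiction. If $t=0$ and $s\ge1$, then likewise $\delta\le\frac{s-1}2<\frac{3n-4}8$. If $s=t=0$, then $V=P\cup Q$ with $P\in\{A,C\}$ and $Q\in\{B,D\}$. In a type-S member there are no edges inside $Q$ (pairs inside $B$ or $D$ are R-pairs), and the edges between $P$ and $Q$ all go in one direction, since the S-pairs between neighboring classes are $A\to B$, $B\to C$, $C\to D$, $D\to A$. So a vertex of $Q$ would have in- or outdegree $0$, and $Q=\emptyset$. But then $V=P$ is $A$ or $C$, and no R-pair lies inside $A$ or $C$, so a type-R member has no edges. This contradicts $\delta>0$.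

**Step 3: sizes.** Adding the inequalities (2) and using $s+t\le\frac n2$,
$$2\delta\le\tfrac32(s+t)-1\le\tfrac34n-1,\qquad\text{i.e.}\quad\delta\le\tfrac{3n-4}8.$$
Since $\delta\ge\lceil\frac{3n-4}8\rceil$, equality holds throughout and $\frac{3n-4}8$ is an integer, which means $n\equiv4\pmod8$. Equality gives that $s,t$ are odd (the floors lose nothing), that $s+t=\frac n2$, hence $a=c=s$ and $b=d=t$, and that both bounds in (2) equal $\delta$: $\frac{s-1}2+t=\frac{t-1}2+s$, so $s=t$. Put $k=s=t=\frac n4$. Then $k$ is odd and $\delta=\frac{3k-1}2$.

**Step 4: the complete pieces.** Here we show that all forward edges are in every type-S member and all backward edges in every type-R member. In a type-S member,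
$$k\cdot\tfrac{3k-1}2\le\sum_{v\in A}d^+(v)\le\tbinom k2+e(A,B),$$
so $e(A,B)\ge k\cdot\frac{3k-1}2-k\cdot\frac{k-1}2=k^2$ and all edges $A\to B$ are present. Summing the indegrees of $A$ gives all edges $D\to A$; the outdegrees of $C$ give $C\to D$; the indegrees of $C$ give $B\to C$. In a type-R member, the outdegrees of $B$ give all edges $B\to A$, the indegrees of $B$ give $C\to B$, the outdegrees of $D$ give $D\to C$, and the indegrees of $D$ give $A\to D$.

**Step 5: $m$ odd.** A transversal Hamilton cycle would contain exactly $m$ R-pairs, one for each type-R color. By Lemma 1 and $|B|=|D|$ this number is even. So there is no transversal Hamilton cycle.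

**Step 6: $m$ even.** Index $A,B,C,D$ by $0,1,2,3\in\mathbb Z_4$. By Step 4 it suffices to find a closed walk in $\mathbb Z_4$ with $n$ steps $\pm1$, exactly $m$ of them $-1$, visiting each class exactly $k$ times. Indeed, replace the visits by distinct vertices; the forward steps may wear the $n-m$ type-S colors and the backward steps the $m$ type-R colors, distributed arbitrarily. Build the walk from closed blocks starting and ending at $0$:

* $0123(0)$: 4 steps, 0 backward, each class once;
* $0321(0)$: 4 steps, 4 backward, each class once;
* $01012323(0)$: the steps are $+,-,+,+,+,-,+,+$, so 8 steps, 2 backward, each class twice;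
* its negative $03032121(0)$: 8 steps, 6 backward, each class twice.

Here $0<m<n$, $4\mid n$ and $n\ge12$. If $m\equiv0\pmod4$, use $m/4$ blocks $0321$ and $k-m/4$ blocks $0123$. If $m\equiv2\pmod4$, then $n-m\equiv2\pmod4$, so $m\le n-6$ or $m=n-2$. If $m\le n-6$, use one block $01012323$ and $\frac{m-2}4$ blocks $0321$; this takes $m+6\le n$ steps, and the remaining $n-m-6$ steps, a multiple of $4$, are filled with blocks $0123$. If $m=n-2$, use one block $03032121$ and $\frac{n-8}4$ blocks $0321$: there are $6+(n-8)=n-2$ backward steps. $\square$

## The constant $\frac38$ and robust outexpanders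

The bound $\lceil\frac{3n-4}8\rceil$ fails, but the constant is right.

**Theorem C.** For every $\varepsilon>0$ there is $n_0$ such that for $n\ge n_0$ every collection of $n$ oriented graphs on a common $n$-set with $\delta^0(\mathcal D)\ge(\frac38+\varepsilon)n$ contains a transversal directed Hamilton cycle.

Let $h(n)$ be the least integer $d$ such that $\delta^0(\mathcal D)\ge d$ forces a transversal directed Hamilton cycle in every collection of $n$ oriented graphs on an $n$-set.

**Consequence.** $h(n)=(\frac38+o(1))n$, while $h(n)\ge\frac{3n+4}8>\lceil\frac{3n-4}8\rceil$ for $n\equiv4\pmod8$.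

*Proof from Theorems A and C.* For $n\equiv4\pmod 8$, Theorem A says that $d=\frac{3n-4}8$ does not suffice, so $h(n)\ge\frac{3n-4}8+1$. The upper bound is Theorem C. For the lower bound at every $n\ge5$, put $k=\lfloor\frac{n-1}4\rfloor$ and take parts with $|A|=|D|=k$, $|B|=k+1$, $|C|=n-3k-1\ge k$. Take all edges $A\to B\to C\to D\to A$. On $A$ and $C$ put tournaments in which a part of size $u$ has semi-degree at least $\lfloor\frac{u-1}2\rfloor$ (regular for $u$ odd; for $u$ even delete a vertex from a regular one on $u+1$ vertices). Finally take $b_i\to d_j$ if $i+j$ is even and $d_j\to b_i$ otherwise, for $1\le i\le k+1$, $1\le j\le k$, so that every vertex of $B$ and $D$ has at least $\lfloor\frac k2\rfloor$ edges each way inside $B\cup D$. Every vertex gains at least $k$ in each direction from the complete pieces, so the semi-degree is at least $k+\frac k2-1\ge\frac{3(n-4)}8-1=\frac{3n}8-\frac52$. This oriented graph has type S and $|B|\ne|D|$. By (1), with $p=q=0$, it has no spanning subdigraph with all in- and outdegrees $1$. So $n$ copies of it have no transversal Hamilton cycle, and $h(n)>\frac{3n}8-\frac52$.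 $\square$

The results in these notes do not determine $h(n)$ exactly; in particular they do not settle whether $\lceil\frac{3n-4}8\rceil$ suffices for large $n\not\equiv4\pmod8$.

The property that makes Theorem C work is expansion.

**Definition (robust outexpander).** For a digraph $\Gamma$ on $n$ vertices, $RN_\nu(S)$ is the set of vertices with at least $\nu n$ inneighbors in $S$. $\Gamma$ is a *robust $(\nu,\tau)$-outexpander* if $|RN_\nu(S)|\ge|S|+\nu n$ for all $S$ with $\tau n\le|S|\le(1-\tau)n$.

*A digraph that is not one.* In the graph $G$ of Theorem A all edges out of $X=A\cup D$ go to $Y=A\cup B$. So $RN_\nu(X)\subseteq Y$, and $|Y|=|X|=\frac n2$. Thus $G$ is not a robust $(\nu,\tau)$-outexpander for any $\nu>0$, $\tau\le\frac12$.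

*A digraph that is one.* Let $n=7t$, let $V_0,\dots,V_6$ be parts of size $t$ indexed by $\mathbb Z_7$, and take all edges from $V_i$ to $V_{i+2}\cup V_{i+3}$. Call this digraph $\Lambda$. It is an oriented graph, as $\{2,3\}$ and $-\{2,3\}=\{5,4\}$ are disjoint, and $\delta^0(\Lambda)=\frac{2n}7$. Let $0<\tau\le\frac18$ and $\nu=\frac\tau{14}$. Given $S$ with $\tau n\le|S|\le(1-\tau)n$, let $U=\{i:|S\cap V_i|\ge\nu n\}$. Then $|S|\le|U|\frac n7+7\nu n$, so $U\ne\emptyset$ since $7\nu<\tau$. All parts with index in $U+\{2,3\}$ lie in $RN_\nu(S)$. If $U=\mathbb Z_7$, then $RN_\nu(S)=V$ and $n\ge|S|+\tau n$. Otherwise $|U+\{2,3\}|\ge|U|+1$, because a nonempty proper subset of $\mathbb Z_7$ is not invariant under adding $1$; so $|RN_\nu(S)|\ge|S|+\frac n7-7\nu n\ge|S|+\nu n$, as $8\nu\le\frac1{14}$.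

**Theorem D.** Let $0<\nu\le\tau\le\eta/16$, $\eta\le1$. For all $n\ge n_0(\nu,\tau,\eta)$: if $D_1,\dots,D_n$ are digraphs on a common $n$-set $V$, each a robust $(\nu,\tau)$-outexpander with $\delta^0(D_i)\ge\eta n$, then there is a transversal directed Hamilton cycle.

**Lemma 2.** Let $0<\varepsilon\le\frac18$, $\tau=\frac1{50}$, $\nu=\min(\tau^2/16,\varepsilon^2/4)$. Every oriented graph $\Gamma$ on $n$ vertices with $\delta^0(\Gamma)\ge(\frac38+\varepsilon)n$ is a robust $(\nu,\tau)$-outexpander.

*Proof.* Suppose $\tau n\le|S|\le(1-\tau)n$ and $T=RN_\nu(S)$ has $|T|<|S|+\nu n$. Each vertex outside $T$ has fewer than $\nu n$ inneighbors in $S$, so $e(S,V\setminus T)\le\nu n^2$. Let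
$$S_a=S\cap T,\quad S_b=T\setminus S,\quad S_c=V\setminus(S\cup T),\quad S_d=S\setminus T$$
have sizes $an,bn,cn,dn$. Then $a+b+c+d=1$, and $|T|<|S|+\nu n$ says $b<d+\nu$. Note $\sqrt\nu\le\frac\tau4$ and $\sqrt\nu\le\frac\varepsilon2$, so $\frac{2\nu}\tau\le\frac{\sqrt\nu}2$.

**Step 1: $\frac a2+b\ge\frac38+\varepsilon-\sqrt\nu$.** We count edges out of $S$. If $a\ge\sqrt\nu$, the edges out of $S_a$ lie inside $S_a$ (at most $\frac{a^2}2n^2$, as $\Gamma$ is oriented), go to $S_b$ (at most $abn^2$), or go to $V\setminus T$ (at most $\nu n^2$). So $(\frac38+\varepsilon)a\le\frac{a^2}2+ab+\nu$; divide by $a$ and use $\frac\nu a\le\sqrt\nu$. If $a<\sqrt\nu$, then $d\ge\tau-\sqrt\nu\ge\frac\tau2$, and the edges out of $S_d$ go to $T$ or are among the $\nu n^2$ edges from $S$ to $V\setminus T$: $(\frac38+\varepsilon)d\le d(a+b)+\nu$. So $a+b\ge\frac38+\varepsilon-\frac{2\nu}\tau\ge\frac38+\varepsilon-\frac{\sqrt\nu}2$, and subtracting $\frac a2\le\frac{\sqrt\nu}2$ gives the claim.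

**Step 2: $\frac c2+b\ge\frac38+\varepsilon-\sqrt\nu$.** Now we count edges into $V\setminus T$. If $c\ge\sqrt\nu$, the edges into $S_c$ come from $S_c$, from $S_b$, or from $S$: $(\frac38+\varepsilon)c\le\frac{c^2}2+bc+\nu$; divide by $c$. If $c<\sqrt\nu$, then $|V\setminus T|>n-|S|-\nu n\ge(\tau-\nu)n$, so $d\ge\tau-\nu-\sqrt\nu\ge\tau-2\sqrt\nu\ge\frac\tau2$. The edges into $S_d$ come from $S$ (at most $\nu n^2$) or from $S_b\cup S_c$: $(\frac38+\varepsilon)d\le d(b+c)+\nu$. So $b+c\ge\frac38+\varepsilon-\frac{\sqrt\nu}2$, and we subtract $\frac c2\le\frac{\sqrt\nu}2$.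

**Step 3: $d\le\frac14-2\varepsilon+2\sqrt\nu$.** The set $S_d$ spans few edges, which limits its size. If $d<\sqrt\nu$, the claim holds since $\frac14-2\varepsilon\ge0$. Otherwise $e(S_d,S_d)\le\nu n^2$, because $S_d\subseteq S$ and $S_d\subseteq V\setminus T$. Between $S_d$ and its complement there are at most $d(1-d)n^2$ edges, as $\Gamma$ is oriented. Summing total degrees, $(\frac34+2\varepsilon)d\le d(1-d)+2\nu$; divide by $d\ge\sqrt\nu$.

**Step 4: contradiction.** Adding Steps 1 and 2,
$$\tfrac34+2\varepsilon-2\sqrt\nu\le\tfrac{a+c}2+2b=\tfrac{1-b-d}2+2b=\tfrac12+\tfrac{3b-d}2\le\tfrac12+d+\tfrac{3\nu}2,$$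
using $b<d+\nu$. As $\frac{3\nu}2\le\sqrt\nu$, we get $d\ge\frac14+2\varepsilon-3\sqrt\nu$. With Step 3, $4\varepsilon\le5\sqrt\nu\le\frac52\varepsilon$, a contradiction. $\square$

*Proof of Theorem C from Theorem D.* We may assume $\varepsilon\le\frac18$, since for $\varepsilon>\frac18$ the condition exceeds $\frac n2$ and no oriented graph satisfies it. Apply Theorem D with $\eta=\frac38$, $\tau=\frac1{50}\le\frac3{128}=\frac\eta{16}$, and $\nu\le\tau$ from Lemma 2. $\square$

The rest of the notes proves Theorem D. The letters $A,B,C,D$ for vertex classes are no longer needed; $C$ will be a constant.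

## One vertex, one color, and why a single edge cannot absorb them

One natural plan for a Hamilton cycle is to cover almost everything by a few long paths, join them into a cycle, and insert the missing vertices at the end. In the transversal setting the end game has two kinds of leftovers: when the cycle misses $s$ vertices it also misses $s$ colors, and we do not control which ones. So we need, prepared in advance, a path $Q$ that can swallow an *arbitrary* vertex $v$ together with an *arbitrary* color $c$.

The first device to try is a single edge $ab$ of $Q$ with color $k$, to be replaced by $a\to v\to b$, where $av$ takes over color $k$ and $vb$ wears $c$. This needs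
$$av,\ ab\in E(D_k),\qquad vb\in E(D_c).$$
It can fail completely. Let every $D_i$ be the digraph $\Lambda$ on $\mathbb Z_7$-indexed parts from the last section; with $\eta=\frac27$, $\tau=\frac1{56}$, $\nu=\frac\tau{14}$ it satisfies the hypotheses of Theorem D. The required configuration is a transitive triangle $a\to v\to b$, $a\to b$. A two-step path in $\Lambda$ has displacement in $\{4,5,6\}$ and an edge has displacement in $\{2,3\}$, so there are no transitive triangles.

What went wrong is visible if we read the configuration as a closed walk $v\leftarrow a\to b\leftarrow v$: three steps are too few for the walk to mix. The remedy is a longer closed walk of the same alternating shape,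
$$v\leftarrow a_1\to b_1\leftarrow a_2\to b_2\leftarrow\cdots\leftarrow a_r\to b_r\leftarrow v, \tag{3}$$
where both edges at $a_i$ lie in $D_{k_i}$ and the last edge $vb_r$ lies in $D_c$. Before absorbing, $Q$ uses the edges $a_ib_i$ with color $k_i$. Afterwards it uses $a_1v$ with color $k_1$, the edges $a_ib_{i-1}$ with color $k_i$ ($2\le i\le r$), and $vb_r$ with color $c$. The colors used are the old ones plus $c$. If the pieces of $Q$ between these edges run $b_i\rightsquigarrow a_{i-1}$, then for $r=3$ the path
$$a_3b_3\rightsquigarrow a_2b_2\rightsquigarrow a_1b_1\qquad\text{becomes}\qquad a_3\to b_2\rightsquigarrow a_1\to v\to b_3\rightsquigarrow a_2\to b_1,$$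
again a path from $a_3$ to $b_1$. For $r=2$ it breaks: we get $a_2\to b_1$ and a separate cycle $a_1\to v\to b_2\rightsquigarrow a_1$. So $r$ should be odd, and large enough for mixing.

It remains to count walks with *prescribed colors*, forward or backward at each step. For this we put weights on each $D_i$ so that all the weighted random walks have the same stationary vector, the uniform one; then the contractions for different colors can be multiplied.

The standard facts used below are these.

* Max-flow min-cut.
* **Cheeger inequality** (Lawler–Sokal; Sinclair–Jerrum), for symmetric chains: if $P$ is a symmetric doubly stochastic matrix indexed by an $n$-set $V$, $P(S,S^c)=\sum_{x\in S,\,y\notin S}P_{xy}$ and $\phi=\min_{1\le|S|\le n/2}P(S,S^c)/|S|$, then the second largest eigenvalue satisfies $\lambda_2(P)\le1-\phi^2/2$.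
* The inequalities of Markov, Chernoff (sums of independent $0/1$ variables), Hoeffding (if $Z_i\in[0,w_i]$ are independent, then $\sum Z_i$ deviates from its mean by at least $t$ with probability at most $2e^{-2t^2/\sum w_i^2}$) and McDiarmid (a function of $n$ independent variables, each of which changes it by at most $w$, is below its mean by at least $t$ with probability at most $e^{-2t^2/(nw^2)}$).
* The theorem of Pippenger and Spencer (J. Combin. Theory Ser. A 51 (1989) 24–42): for fixed $k$, a $k$-uniform hypergraph with all degrees $(1+o(1))\Delta$ and all codegrees $o(\Delta)$ has chromatic index $(1+o(1))\Delta$. It has $(1+o(1))\Delta|V(H)|/k$ edges, so some color class is a matching covering all but an $o(1)$-proportion of the vertices.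

## Doubly stochastic weights with a spectral gap

For a matrix $X$ indexed by $V$, write $X(S,T)=\sum_{x\in S,y\in T}X_{xy}$. Vectors $f$ are row vectors, and $\mathbf 1$ is the all-ones vector.

**Lemma 3.** Let $0<\nu\le\tau\le\eta/4\le\frac14$, $\kappa=\nu/2$, $C=3/\nu^2$. Let $\Gamma$ be a robust $(\nu,\tau)$-outexpander on $n$ vertices with $\delta^0(\Gamma)\ge\eta n$. There is a doubly stochastic matrix $X$ indexed by $V$ with $X_{xy}=0$ if $xy\notin E(\Gamma)$ and $\frac\kappa n\le X_{xy}\le\frac Cn$ if $xy\in E(\Gamma)$. Moreover $\|fX\|_2,\|fX^T\|_2\le\lambda\|f\|_2$ for all $f$ with $\sum f=0$, where $\lambda=\lambda(\nu,\tau,\eta)<1$.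

*Proof.* **Step 1: reduction to a flow.** Give every edge the weight $\frac\kappa n$ first and find the rest by a flow. Put
$$C'=\frac2{\nu^2},\qquad r_x=1-\frac{\kappa d^+(x)}n,\qquad s_y=1-\frac{\kappa d^-(y)}n .$$
These numbers lie in $[1-\kappa,1]$, and $\sum r_x=\sum s_y$, both being $n-\kappa|E(\Gamma)|/n$. Suppose $Z\ge0$ is supported on $E(\Gamma)$, has entries at most $\frac{C'}n$, row sums $r_x$ and column sums $s_y$. Then $X=\frac\kappa n\mathbf 1_{E(\Gamma)}+Z$ is doubly stochastic, its entries on edges are at least $\frac\kappa n$, and they are at most $(\frac\nu2+\frac2{\nu^2})\frac1n\le\frac Cn$.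

Such a $Z$ is a flow in the network with arcs source $\to x$ of capacity $r_x$, arcs $x\to y'$ of capacity $\frac{C'}n$ for $xy\in E(\Gamma)$, and arcs $y'\to$ sink of capacity $s_y$, saturating all source arcs (and then all sink arcs). A cut with $S$ on the left and $T$ on the right at the source side has capacity $r(V\setminus S)+s(T)+\frac{C'}ne(S,V\setminus T)$. By max-flow min-cut, $Z$ exists iff for all $S,T\subseteq V$
$$r(S)\le s(T)+\tfrac{C'}n\,e(S,V\setminus T), \tag{4}$$
and, as $r(V)=s(V)$, this is equivalent to
$$s(V\setminus T)\le r(V\setminus S)+\tfrac{C'}n\,e(S,V\setminus T). \tag{5}$$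

**Step 2: checking the cut condition.** Small sets are handled by the semi-degree, the others by expansion. Note $r(S)\le|S|$, $s(T)\ge(1-\kappa)|T|\ge\frac{|T|}2$, and similarly with $r,s$ exchanged.

(a) $|S|<\tau n$. If $|T|\ge\frac{\eta n}2$, then $s(T)\ge\frac{\eta n}4\ge\tau n\ge r(S)$. Otherwise each $x\in S$ sends at least $\frac{\eta n}2$ edges to $V\setminus T$, so $\frac{C'}ne(S,V\setminus T)\ge\frac{C'\eta}2|S|=\frac\eta{\nu^2}|S|\ge|S|$, because $\nu^2\le\nu\le\eta$.

(b) $|V\setminus T|<\tau n$. We verify (5). If $|V\setminus S|\ge\frac{\eta n}2$, then $r(V\setminus S)\ge\frac{\eta n}4\ge\tau n\ge s(V\setminus T)$. Otherwise each $y\in V\setminus T$ has at least $\frac{\eta n}2$ inneighbors in $S$, so $\frac{C'}ne(S,V\setminus T)\ge\frac\eta{\nu^2}|V\setminus T|\ge|V\setminus T|$.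

(c) $|S|>(1-\tau)n$ and $|V\setminus T|\ge\tau n$. Each $y\in V\setminus T$ has at least $(\eta-\tau)n\ge\frac{\eta n}2$ inneighbors in $S$, so $\frac{C'}ne(S,V\setminus T)\ge\frac2{\nu^2}\cdot\frac{\tau\eta}2n=\frac{\tau\eta}{\nu^2}n\ge n\ge r(S)$.

(d) $\tau n\le|S|\le(1-\tau)n$. If $|T|\ge|S|+\frac{\nu n}2$, then $s(T)\ge|T|-\kappa n\ge|S|\ge r(S)$. Otherwise $|RN_\nu(S)\setminus T|\ge\frac{\nu n}2$, so $e(S,V\setminus T)\ge\frac{\nu^2n^2}2$ and $\frac{C'}ne(S,V\setminus T)\ge n\ge r(S)$.

These cases cover all $S,T$, so $X$ exists.

**Step 3: the conductance of $P=XX^T$.** To get the gap we bound $\phi$ from below for $P$, which is symmetric, doubly stochastic and positive semidefinite, with entries at most $n\cdot\frac{C^2}{n^2}=\frac{C^2}n$. Let $\theta=\frac1{2C^2}$ and $1\le|S|\le\frac n2$.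

If $|S|\le\theta n$, then $P(S,S)\le\frac{C^2|S|^2}n\le\frac{|S|}2$, so $P(S,S^c)\ge\frac{|S|}2$.

For larger $S$: if $\zeta>0$ and $T$ is any set of vertices each having at least $\zeta n$ inneighbors in $S$, then $X(S,y)\ge\frac\kappa n\cdot\zeta n=\kappa\zeta$ for $y\in T$, so
$$P(S,S^c)=\sum_yX(S,y)X(S^c,y)\ge\kappa\zeta\sum_{y\in T}X(S^c,y)=\kappa\zeta\big(|T|-X(S,T)\big)\ge\kappa\zeta\big(|T|-|S|\big). \tag{6}$$
If $|S|\ge\tau n$, take $\zeta=\nu$, $T=RN_\nu(S)$; since $|S|\le\frac n2\le(1-\tau)n$, we have $|T|-|S|\ge\nu n$, and (6) gives $P(S,S^c)\ge\kappa\nu^2n$. If $\theta n<|S|<\tau n$, take $\zeta=\frac{\theta\eta}2$ and let $T$ be the set of *all* vertices with at least $\zeta n$ inneighbors in $S$. Then $\eta n|S|\le e(S,V)\le|T||S|+\zeta n^2$; dividing by $|S|>\theta n$,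
$$|T|\ge\eta n-\frac{\zeta n}\theta=\frac{\eta n}2\ge2\tau n\ge|S|+\tau n,$$
and (6) gives $P(S,S^c)\ge\kappa\zeta\tau n$.

So $\phi\ge\phi_0:=\min(\frac12,\kappa\nu^2,\kappa\zeta\tau)>0$ with $\zeta=\frac{\theta\eta}2$, which depends only on $\nu,\tau,\eta$.

**Step 4: the contraction.** By the Cheeger inequality, $\lambda_2(P)\le\lambda^2:=1-\frac{\phi_0^2}2$. For $f\perp\mathbf 1$ this gives $\|fX\|_2^2=fPf^T\le\lambda^2\|f\|_2^2$. As $X$ is doubly stochastic, $f\mapsto fX$ and $f\mapsto fX^T$ both preserve $\mathbf 1^\perp$, and there they are mutually adjoint, so they have the same operator norm. $\square$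

## Walks with prescribed colors

From now on $D_1,\dots,D_n$ are as in Theorem D, and $X_i$ is the matrix of Lemma 3 for $D_i$ (allowed, as $\tau\le\frac\eta{16}\le\frac\eta4$), with common $C$ and $\lambda$. Fix an odd $r\ge3$ such that $L=2r+1$ satisfies $\lambda^{L-2}C\le\frac12$, and put
$$c_0=\frac1{2C^L},\qquad\beta=\frac{c_0}2,\qquad\gamma=\frac{c_0}{4L}.$$
Constants are chosen in the order $\nu,\tau,\eta;\ C,\lambda;\ r,L;\ \beta,\gamma;\ \mu;\ \rho,\gamma';\ K$, each depending only on earlier ones, and $n$ is sufficiently large for all of them.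

**Lemma 4.** If each $M_j$ ($1\le j\le L$) is some $X_i$ or $X_i^T$, then $(M_1\cdots M_L)_{xy}\ge\frac1{2n}$ for all $x,y\in V$. Consequently:

(i) for all $x\ne y$, all colors $i_1,\dots,i_L$, and all $F\subseteq V$ with $|F|\le\gamma n$, there are at least $\beta n^{L-1}$ paths $x=v_0v_1\cdots v_L=y$ with $v_{j-1}v_j\in E(D_{i_j})$ and interior vertices outside $F$;

(ii) for every vertex $v$ and colors $k_1,\dots,k_r,c$ there are at least $\beta n^{2r}$ tuples $(a_1,b_1,\dots,a_r,b_r)$ of distinct vertices different from $v$ with
$$a_1v,\ a_1b_1\in E(D_{k_1});\qquad a_ib_{i-1},\ a_ib_i\in E(D_{k_i})\ (2\le i\le r);\qquad vb_r\in E(D_c).$$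

*Proof.* **Step 1: the entries.** The first and last factors flatten the vectors and the others contract them. The row $e_xM_1$ has nonnegative entries at most $\frac Cn$ and sum $1$, so its squared norm is at most $\frac Cn$. Let $u$ be this row minus $\frac1n\mathbf 1$; it has sum $0$ and, being an orthogonal projection, $\|u\|_2\le\sqrt{C/n}$. Likewise let $w$ be the column $M_Le_y$ minus the constant $\frac1n$: it has sum $0$ and $\|w\|_2\le\sqrt{C/n}$. With $M=M_2\cdots M_{L-1}$, which is doubly stochastic, expand $(u+\frac1n\mathbf 1)M(w+\frac1n\mathbf 1^T)$. The two mixed terms are $\frac1n$ times the sums of $u$ and of $w$, hence $0$, and the constant term is $\frac1{n^2}\cdot n=\frac1n$. So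
$$\Big|(M_1\cdots M_L)_{xy}-\frac1n\Big|=|uMw|\le\lambda^{L-2}\frac Cn\le\frac1{2n}.$$

**Step 2: from entries to walks.** The entry is a sum over sequences $x=v_0,\dots,v_L=y$ whose steps are edges (reversed where $M_j$ is a transpose), and each contributes at most $(\frac Cn)^L$. So there are at least $\frac1{2n}\cdot\frac{n^L}{C^L}=c_0n^{L-1}$ such walks.

**Step 3: (i).** Take $M_j=X_{i_j}$. The walks with an interior vertex in $F\cup\{x,y\}$ number at most $(L-1)(|F|+2)n^{L-2}$, and those with two equal interior vertices at most $L^2n^{L-2}$. As $|F|\le\gamma n=\frac{c_0n}{4L}$, together these are at most $\frac{c_0}2n^{L-1}$ for large $n$. At least $\beta n^{L-1}$ walks remain, and they are paths.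

**Step 4: (ii).** Consider the $(v,v)$ entry of
$$X_{k_1}^TX_{k_1}\,X_{k_2}^TX_{k_2}\cdots X_{k_r}^TX_{k_r}\,X_c^T,$$
a product of $2r+1=L$ factors. Its walks are $v\leftarrow a_1\to b_1\leftarrow a_2\to\cdots\to b_r\leftarrow v$ as in (3), with exactly the edges required: for instance $(X_{k_1}^T)_{va_1}>0$ means $a_1v\in E(D_{k_1})$, and $(X_c^T)_{b_rv}>0$ means $vb_r\in E(D_c)$. There are at least $c_0n^{L-1}=c_0n^{2r}$ of them, and only $O(n^{2r-1})$ have a repeated vertex among $v,a_1,b_1,\dots,a_r,b_r$. $\square$

## A path that absorbs any small set of vertices and colors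

Choose $\mu>0$ with $\mu\le\frac\beta{32r^2}$ and $\mu r(L+1)\le\min(\gamma,\frac\nu4)$. Let $N=\lfloor\mu n\rfloor$ and let $K_1,\dots,K_N\subset[n]$ be disjoint ordered sets of $r$ colors, $K_j=(k_1^j,\dots,k_r^j)$.

**Step 1: random gadgets.** We want one family of tuples in which every vertex–color pair has many absorbers. Choose independently and uniformly $t_1,\dots,t_N\in V^{2r}$, $t_j=(a_1^j,b_1^j,\dots,a_r^j,b_r^j)$. For a vertex $v$ and a color $c\notin K_j$, say that $t_j$ *absorbs* $(v,c)$ if it is a tuple as in Lemma 4(ii) for $v,k_1^j,\dots,k_r^j,c$. This has probability at least $\beta$. A given $c$ lies in at most one $K_j$, so for each pair $(v,c)$ at least $N-1$ independent trials succeed with probability at least $\beta$ each. By Chernoff and a union bound over $n^2$ pairs, with probability $1-o(1)$ every pair $(v,c)$ is absorbed by at least $\frac{\beta N}2$ of the $t_j$.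

**Step 2: making them disjoint.** Two tuples $t_j,t_{j'}$ share a vertex with probability at most $\frac{(2r)^2}n$, so the expected number of such pairs $j<j'$ is at most $\frac{2r^2N^2}n$. By Markov, with probability at least $\frac12$ it is at most $\frac{4r^2N^2}n$. Fix an outcome with both properties. Let $J$ be the set of $j$ such that $t_j$ has distinct vertices, is disjoint from all other $t_{j'}$, and satisfies $a_i^jb_i^j\in E(D_{k_i^j})$ for all $i$. A tuple that absorbs some pair has the first and third properties automatically, and at most $\frac{8r^2N^2}n\le8r^2\mu N\le\frac{\beta N}4$ indices fail the second. So every pair $(v,c)$ is absorbed by at least $\frac{\beta N}4$ of the $t_j$ with $j\in J$.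

**Step 3: stringing the gadgets together.** For each $j\in J$ join, omitting the superscript $j$,
$$a_rb_r\rightsquigarrow a_{r-1}b_{r-1}\rightsquigarrow\cdots\rightsquigarrow a_1b_1,$$
where $a_ib_i$ gets color $k_i^j$ and each $b_i\rightsquigarrow a_{i-1}$ is a path of length $L$. Then link the $b_1$ of each gadget to the $a_r$ of the next by a path of length $L$. This gives one path $Q$. The $r|J|-1$ connecting paths are found one by one with Lemma 4(i), each with $L$ new colors (unused so far and outside $\bigcup_jK_j$), and with $F$ the set of all vertices of the $t_j$, $j\in J$, and of all previously used vertices. At every stage at most $r(L+1)N\le\gamma n$ vertices are involved, and at most $rN+(rN-1)L\le\gamma n<n-L$ colors, so Lemma 4(i) applies and $L$ new colors exist. In the end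
$$|V(Q)|\le\min\big(\gamma,\tfrac\nu4\big)n,\qquad|K_Q|=|V(Q)|-1,$$
where $K_Q$ is the set of colors used on $Q$.

**Absorbing property.** If $v_1,\dots,v_s\in V\setminus V(Q)$ are distinct, $c_1,\dots,c_s\notin K_Q$ are distinct and $s\le\frac{\beta N}4$, then there is a path with the same first and last vertex as $Q$ and vertex set $V(Q)\cup\{v_1,\dots,v_s\}$, whose edges can be bijectively colored by $K_Q\cup\{c_1,\dots,c_s\}$, an edge of color $i$ lying in $D_i$.

*Proof.* Each pair $(v_q,c_q)$ is absorbed by at least $\frac{\beta N}4\ge s$ of the $t_j$ with $j\in J$, so we can greedily assign to each pair its own $j\in J$. In gadget $j$, with $v=v_q$ and $c=c_q$, keep all connecting paths and replace the edges $a_ib_i$ by $a_ib_{i-1}$ (color $k_i$, $2\le i\le r$), $a_1v$ (color $k_1$) and $vb_r$ (color $c$). As $r$ is odd, the gadget is now traversed as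
$$a_r\to b_{r-1}\rightsquigarrow a_{r-2}\to b_{r-3}\rightsquigarrow\cdots\to b_2\rightsquigarrow a_1\to v\to b_r\rightsquigarrow a_{r-1}\to b_{r-2}\rightsquigarrow\cdots\to b_3\rightsquigarrow a_2\to b_1.$$
The first half, up to $a_1$, contains the $a_i$ with $i$ odd and the $b_i$ with $i$ even; the part after $v$ contains the $b_i$ with $i$ odd and the $a_i$ with $i$ even. Each connecting path $b_i\rightsquigarrow a_{i-1}$ occurs once. So this is a path from $a_r$ to $b_1$ through all vertices of the gadget and $v$, using the old colors and $c$. The links between gadgets are unchanged. $\square$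

## A reservoir for the connections

Later we must join paths without touching vertices that are already used, so we set aside a small random set that can connect anything. Choose $\rho>0$ with $\rho\le\min(\frac{\beta\mu}{16},\frac\nu8)$; then $2\rho n\le\frac{\beta\mu n}8\le\frac{\beta N}4$. Put each vertex of $V\setminus V(Q)$ into $R$ independently with probability $\rho$. With probability $1-o(1)$,
$$\frac{\rho n}4\le|R|\le2\rho n. \tag{7}$$
Fix $x\ne y$ and distinct colors $i_1,\dots,i_L$. By Lemma 4(i) with $F=V(Q)$, the expected number of paths as there with all interior vertices in $R$ is at least $\rho^{L-1}\beta n^{L-1}$. Moving one vertex in or out of $R$ changes this number by at most $(L-1)n^{L-2}$. By McDiarmid's inequality with $t=\frac12\rho^{L-1}\beta n^{L-1}$, the number is at least $\frac12\rho^{L-1}\beta n^{L-1}$ with probability $1-e^{-\Omega(n)}$. There are at most $n^{L+2}$ choices of $x,y,i_1,\dots,i_L$, so we can fix $R$ satisfying (7) for which this holds for all of them. Put $\gamma'=\frac{\rho^{L-1}\beta}{4L}$.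

**Connecting property.** For all $x\ne y$ in $V$, distinct colors $i_1,\dots,i_L$, and $F\subseteq R$ with $|F|\le\gamma'n$, there is a path of length $L$ from $x$ to $y$ whose interior lies in $R\setminus F$ and whose $j$-th edge lies in $D_{i_j}$.

*Proof.* At most $(L-1)|F|n^{L-2}<\frac12\rho^{L-1}\beta n^{L-1}$ of the paths have an interior vertex in $F$. $\square$

## Covering the remaining vertices by few paths

Let $V'=V\setminus(V(Q)\cup R)$ and $n'=|V'|$. Since $|V(Q)|+|R|\le\frac\nu4n+2\rho n\le\frac\nu2n$, we have $n'\ge(1-\frac\nu2)n$. Fix an integer $K\ge\max(2,\frac{3L}{\gamma'})$. We cover $V'$ by at most $\frac{2n}K$ paths whose edges have distinct colors outside $K_Q$.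

**Step 1: weights on $V'$.** We check that Lemma 3 applies to $D_i[V']$. First, $\delta^0(D_i[V'])\ge\eta n-\frac\nu2n\ge\frac\eta2n\ge\frac\eta2n'$. Next, let $S\subseteq V'$ with $2\tau n'\le|S|\le(1-2\tau)n'$. Then $\tau n\le|S|\le(1-\tau)n$, because $2n'\ge n$. So at least $|S|+\nu n-\frac\nu2n\ge|S|+\frac\nu2n'$ vertices of $V'$ have at least $\nu n\ge\frac\nu2n'$ inneighbors in $S$. Hence $D_i[V']$ is a robust $(\frac\nu2,2\tau)$-outexpander with minimum semi-degree at least $\frac\eta2n'$, and $\frac\nu2\le2\tau\le\frac\eta8=\frac{\eta/2}4$. Lemma 3 gives doubly stochastic matrices $Y_i$ on $V'$, supported on $E(D_i[V'])$, with entries at most $\frac{C_1}{n'}$, where $C_1=\frac{12}{\nu^2}$.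

**Step 2: layers.** Edges that only go from one layer to the next cannot close up to cycles. Let $\ell=\lfloor\frac{K-1}Kn'\rfloor$ and let $I$ be a set of $\ell$ colors outside $K_Q$; this is possible since $n-|K_Q|=n-|V(Q)|+1=n'+|R|+1$. Assign each vertex of $V'$ independently and uniformly to one of $W_1,\dots,W_K$. For fixed $x,i,j$ the sum $\sum_{y\in W_j}Y_i(x,y)$ is a sum of independent variables in $[0,\frac{C_1}{n'}]$ with mean $\frac1K$, so by Hoeffding it deviates from $\frac1K$ by at least $n^{-1/4}$ with probability at most $2e^{-2n^{-1/2}n'/C_1^2}$; the same holds for $\sum_{y\in W_j}Y_i(y,x)$. A union bound over $O(n^2)$ sums, and Hoeffding for the sizes, show that with probability $1-o(1)$, for all $x,i,j$,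
$$|W_j|=(1+o(1))\tfrac{n'}K,\qquad\sum_{y\in W_j}Y_i(x,y)=\tfrac1K+o(1),\qquad\sum_{y\in W_j}Y_i(y,x)=\tfrac1K+o(1).$$
Fix such a partition.

**Step 3: a nearly regular hypergraph.** A matching in the following hypergraph is a set of edges with distinct tails, distinct heads and distinct colors. Let $H$ be the random $3$-uniform hypergraph with vertex set
$$\Big\{x^+:x\in\bigcup_{j<K}W_j\Big\}\cup\Big\{y^-:y\in\bigcup_{j>1}W_j\Big\}\cup I,$$
containing each triple $\{x^+,y^-,i\}$ with $x\in W_j$, $y\in W_{j+1}$ for some $1\le j<K$ and $i\in I$, independently with probability $\frac{n'Y_i(x,y)}{C_1}\le1$. Put $\Delta=\frac{n'\ell}{C_1K}=\Theta(n^2)$. All expected degrees are $(1+o(1))\Delta$: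

* for $x^+$ and for $y^-$ the expected degree is $\frac{n'}{C_1}\,\ell\,(\frac1K+o(1))$;
* for $i\in I$ it is $\frac{n'}{C_1}\sum_{j<K}|W_j|(\frac1K+o(1))=(1+o(1))\frac{n'}{C_1}\cdot\frac{(K-1)n'}{K^2}=(1+o(1))\Delta$.

Degrees are sums of independent $0/1$ variables, so by Chernoff all of them are $(1+o(1))\Delta$ with high probability. Two vertices of $H$ determine the triple up to at most $n'$ choices, so all codegrees are at most $n'=o(\Delta)$.

**Step 4: the matching and the paths.** By the theorem of Pippenger and Spencer, $H$ has a matching $M$ missing at most $\frac1{6K}|V(H)|\le\frac{3n'}{6K}\le\frac n{2K}$ vertices. Its triples $\{x^+,y^-,i\}$ give edges $xy\in E(D_i)$, as $Y_i(x,y)>0$, with distinct colors, distinct tails and distinct heads, each going from some $W_j$ to $W_{j+1}$. So every vertex has in- and outdegree at most $1$ in their union, and there are no cycles: the edges form vertex-disjoint directed paths $P_1,\dots,P_p$ which, counting isolated vertices as trivial paths, cover $V'$. The number of paths is $p=n'-|M|$. At least $n'-|W_K|-\frac n{2K}$ vertices $x^+$ are matched, and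 there are only $n'-|W_K|$ of them, so
$$p\le|W_K|+\tfrac n{2K}\le\tfrac{2n}K,\qquad p\ge|W_K|\ge1.$$

## Closing the cycle with equal numbers of missing vertices and colors

*Proof of Theorem D.* We have disjoint paths $Q,P_1,\dots,P_p$ covering $V\setminus R$, with pairwise distinct colors. Join them cyclically, the end of each to the start of the next, by $p+1$ paths of length $L$ from the connecting property, with disjoint interiors in $R$ and pairwise distinct unused colors. The endpoints to be joined are distinct, since they lie on different paths.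

**Step 1: there are enough vertices.** The number of vertices of $R$ used is
$$(p+1)(L-1)\le\Big(\frac{2n}K+1\Big)(L-1)\le\frac{3nL}K\le\gamma'n,$$
so the connecting property applies at each step, with $F$ the set of reservoir vertices used so far.

**Step 2: there are enough colors.** The number of colors unused before the joining is
$$n-|K_Q|-|M|=\big(|V(Q)|+|R|+n'\big)-\big(|V(Q)|-1\big)-(n'-p)=|R|+p+1.$$
We need $(p+1)L$ of them. This is fine, because $(p+1)(L-1)\le\gamma'n\le\frac{\rho n}4\le|R|$, using $\gamma'=\frac{\rho^{L-1}\beta}{4L}\le\frac\rho4$ and (7).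

**Step 3: the leftovers match.** The result is a directed cycle with distinct colors, containing $Q$ as a segment. It misses exactly $s=|R|-(p+1)(L-1)$ vertices, all in $R$, and exactly
$$|R|+p+1-(p+1)L=|R|-(p+1)(L-1)=s$$
colors, none in $K_Q$. Moreover $s\le|R|\le2\rho n\le\frac{\beta N}4$.

**Step 4: absorption.** Pair the $s$ missing vertices with the $s$ missing colors arbitrarily and apply the absorbing property. It replaces the segment $Q$ by a path with the same ends, through the same vertices and the $s$ missing ones, colored by $K_Q$ and the $s$ missing colors. The new cycle is a directed Hamilton cycle using every color exactly once, that is, a transversal directed Hamilton cycle. This proves Theorem D, and with Lemma 2 also Theorem C. $\blacksquare$
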